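# An EL-labeling for ordered set partitions with block sizes divisible by $d$

## Ordered set partitions and their gaps

For a positive integer $n$ write $[n]=\{1,2,\dots,n\}$, and let $[0]=\emptyset$.

**Definition (ordered set partition).** An ordered set partition of $[n]$ is a sequence $x=(B_1,\dots,B_k)$ of nonempty, pairwise disjoint sets, called blocks, whose union is $[n]$. The order of the blocks matters.

We write blocks without braces and separate them by bars. Thus $13|2$ and $2|13$ are two different ordered set partitions of $[3]$, and $13|2=31|2$ because a block is a set.

**Definition (refinement).** $(B_1,\dots,B_k)\le (C_1,\dots,C_l)$ if each $C_j$ is a union of consecutive blocks $B_i\cup B_{i+1}\cup\dots\cup B_{i'}$, taken in order. Equivalently, the larger one arises from the smaller one by repeatedly merging adjacent blocks.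

For example, $2|1|3\le 2|13$. But $2|1|3\not\le 23|1$, because the blocks $2$ and $3$ are not adjacent in $2|1|3$.

**Definition (gaps).** The gap set of $x=(B_1,\dots,B_k)$ is
$$S(x)=\{|B_1|+\dots+|B_i| : 1\le i\le k-1\}\subseteq[n-1].$$
The gap $s=|B_1|+\dots+|B_i|$ separates $B_i$ from $B_{i+1}$; these are the two blocks next to $s$. For $s\in S(x)$ let $x^s$ be obtained from $x$ by merging these two blocks, so that $S(x^s)=S(x)\setminus\{s\}$. We say that the gap $s$ is removed.

For example, $x=25|3|14$ has $S(x)=\{2,3\}$, and $x^2=235|14$, $x^3=25|134$. A gap is named by its position in $[n]$, not by its number in the list of bars, so a gap that survives a merge keeps its name.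

Once $x$ is fixed, an element $z\ge x$ is determined by which gaps of $x$ were removed:
$$\text{the elements } z\ge x \text{ correspond to the subsets } S(z)\subseteq S(x),\qquad z\le y\iff S(y)\subseteq S(z). \tag{1}$$
Here $y,z\ge x$. In particular the interval $[x,y]$ is a Boolean lattice, and its maximal chains remove the gaps in $S(x)\setminus S(y)$ one at a time, in any order.

**Definition (the poset $\Omega_{dm}^{(d)}$).** Fix positive integers $d,m$. The elements of $\Omega_{dm}^{(d)}$ are the ordered set partitions of $[dm]$ in which every block has size divisible by $d$, together with an extra minimum $\hat 0$. The order is refinement.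

The maximum is $\hat1=([dm])$. Merging preserves divisibility by $d$, and a block of size greater than $d$ can be split into two blocks of sizes divisible by $d$. So the atoms are the ordered set partitions with all blocks of size exactly $d$, and the other cover relations are exactly $x\lessdot x^s$ with $s\in S(x)$. Every maximal chain has the form $\hat0\lessdot w\lessdot\dots\lessdot\hat1$, where $w$ is an atom and the $m-1$ gaps $d,2d,\dots,(m-1)d$ are removed one by one. The poset is graded of rank $m$.

For example, $\Omega_4^{(2)}$ has $\hat0$, the six atoms $12|34,\ 13|24,\ 14|23,\ 23|14,\ 24|13,\ 34|12$, and $\hat1$. For $d=1$ the poset is $\Omega_n$, the face lattice of the permutohedron; for $n=3$ this is the face lattice of a hexagon, with six vertices such as $2|1|3$ and six edges such as $2|13$.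

## EL-labelings

**Definition (EL-labeling).** Let $P$ be a bounded poset. An EL-labeling is a map $\lambda$ from the cover relations of $P$ to a poset $\Lambda$ such that in every interval $[x,y]$ of $P$:

- there is exactly one maximal chain whose label sequence is weakly increasing, and
- the label sequence of this chain is lexicographically strictly smaller than that of every other maximal chain of $[x,y]$.

*Example.* Let $B_n$ be the lattice of subsets of $[n]$, and label $X\lessdot X\cup\{i\}$ by $i$. The maximal chains of $[X,Y]$ correspond to the orders in which the elements of $Y\setminus X$ are added, and the label sequence is that order. Exactly one order is increasing, and it is lexicographically strictly smaller than all others. So this is an EL-labeling.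

A label is attached to a cover relation $x\lessdot y$ and may not depend on how we arrived at $x$. The weaker notion of CL-shellability allows the label to depend also on a chosen maximal chain from $\hat0$ to $x$. As recorded in the source of our problem (Bruce E Sagan and Sheila Sundaram, "Ordered set partition posets", arXiv:2506.23355 (2025)), it is known that $\Omega_{dm}^{(d)}$ admits a recursive atom ordering, hence is CL-shellable and Cohen–Macaulay. We shall not use this. The question is the sharper one.

> Does $\Omega_{dm}^{(d)}$ have an EL-labeling, for all positive integers $d$ and $m$?

The answer is yes.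

**Theorem A.** For all positive integers $d,m$ the poset $\Omega^{(d)}_{dm}$ has an EL-labeling, with labels in the totally ordered set $\mathbb Q$.

After proving this we prove a stronger version, Theorem B.

## Rank at most two, and position labels on the hexagon

**The case $m=1$.** The poset is the chain $\hat0<\hat1$. Any label works.

**The case $m=2$.** Every atom is covered by $\hat1$, and the only interval with more than one maximal chain is $[\hat0,\hat1]$. Pick a favorite atom $w_1$, say $w_1=(\{1,\dots,d\},\{d+1,\dots,2d\})$. Give the covers $\hat0\lessdot w$ distinct labels in $(0,1)$, the smallest one to $w_1$. Label $w_1\lessdot\hat1$ by $1$ and all other $w\lessdot\hat1$ by $-1$. Then exactly the chain through $w_1$ is increasing, and it is lexicographically first. The bottom labels sit between the negative and the positive labels, and a positive label means "this atom is the favorite one".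

**Position labels.** For larger $m$, formula (1) suggests a first attempt: label $x\lessdot x^s$ by the position $s$. In an interval $[x,y]$ with $x\ne\hat0$ this is the labeling of the Boolean lattice from our example, so both conditions hold there. It remains to choose labels for the covers $\hat0\lessdot w$, and this is where the attempt breaks down, whatever we choose.

Take $\Omega_3$. The edges $12|3$, $13|2$, $23|1$ all have gap set $\{2\}$. Below each of them lie two atoms, and the three pairs of atoms are disjoint. In each interval $[\hat0,y]$ with $y$ one of these edges, both upper covers $w\lessdot y$ remove gap $1$ and have label $1$. So exactly one of the two atoms $w$ must satisfy $\lambda(\hat0\lessdot w)\le 1$. This yields three different atoms with bottom label $\le1$. But in $[\hat0,\hat1]$ the increasing chain of $[w,\hat1]$ has labels $(1,2)$ for every atom $w$, so every atom with bottom label $\le 1$ gives an increasing chain. There are three, and we are allowed one.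

The same count works for all $d$ and $m\ge3$. There are at least two elements $y$ with $S(y)=\{2d,3d,\dots,(m-1)d\}$, they lie above disjoint sets of atoms, and each needs an atom with label $\le d$, whereas $[\hat0,\hat1]$ allows only one such atom. So the label of $x\lessdot x^s$ has to see what is inside the blocks.

## Ascending gaps, and counting instead of position

**Definition (types of gaps).** Let $s\in S(x)$ separate $B_i$ from $B_{i+1}$. Call $s$

- an N-gap of $x$ if $\max B_i>\min B_{i+1}$,
- an A-gap of $x$ if $\max B_i<\min B_{i+1}$.

Let $N(x)$ and $A(x)$ be the sets of these gaps, so that $S(x)$ is the disjoint union of $N(x)$ and $A(x)$.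

For example, in $2|3|1$ gap $1$ is an A-gap and gap $2$ is an N-gap. In $13|24$ the gap $2$ is an N-gap, because $3>2$.

Here is why the types should help. Below a given $y$ there is one natural favorite atom: sort each block of $y$ increasingly and cut it into $d$-blocks. Among the atoms below $y$ it is the only one all of whose gaps inside blocks of $y$ are A-gaps (we prove this below). So if all N-gaps have negative labels, all A-gaps have labels $\ge1$, and the bottom labels lie in $(0,1)$, then only the favorite atom can begin an increasing chain of $[\hat0,y]$. This is the pattern of the case $m=2$.

It remains to choose the negative and positive labels so that the intervals $[x,y]$ with $x\neq\hat0$ work.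

*Constant labels $-1$ and $+1$ are too coarse.* In $[1|2|3,\ \hat1]$ both maximal chains would have labels $(1,1)$.

*Type together with position is too rigid.* Suppose an N-gap $s$ gets $s-n$ and an A-gap $s$ gets $s$. Take $x=2|3|1$, $n=3$. Removing gap $2$ (an N-gap, label $-1$) gives $2|13$, where gap $1$ has become an N-gap, with label $-2$. Removing gap $1$ first (an A-gap, label $1$) gives $23|1$, where gap $2$ is an N-gap with label $-1$. The two label sequences of $[x,\hat1]$ are $(-1,-2)$ and $(1,-1)$, and neither is increasing. The trouble is precisely that an A-gap can turn into an N-gap to the left of the gap just removed, and then its position label is too small.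

The remedy is to label an N-gap by its rank among the N-gaps present. In $2|3|1$ the gap $2$ is the first N-gap; after its removal gap $1$ is the first N-gap. Both get the same label, and equal labels are allowed in a weakly increasing sequence.

**Definition (labels of gaps).** Fix $m$ and let $x$ be an ordered set partition of $[n]$, with arbitrary block sizes, such that $|S(x)|\le m-1$. For $s\in S(x)$ put
$$\ell_x(s)=\begin{cases}-m+\#\{t\in N(x):t\le s\}\in\{-m+1,\dots,-1\}, & s\in N(x),\\[2pt] \#\{t\in A(x):t\le s\}\in\{1,\dots,m-1\}, & s\in A(x).\end{cases}\tag{2}$$
For fixed $x$, distinct gaps get distinct labels.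

*Example.* Let $m=n=5$ and $x=3|5|1|4|2$. Gaps $1,3$ are A-gaps with labels $1,2$, and gaps $2,4$ are N-gaps with labels $-4,-3$. Always remove the gap with the smallest label. Removing gap $2$ (label $-4$) gives $3|15|4|2$, where all of $1,3,4$ are N-gaps, with labels $-4,-3,-2$. Removing gap $1$ (label $-4$) gives $135|4|2$, where gaps $3,4$ have labels $-4,-3$. Removing gap $3$ (label $-4$) gives $1345|2$, where gap $4$ has label $-4$. The label sequence is $(-4,-4,-4,-4)$, which is weakly increasing.

**Definition (the labeling of $P=\Omega^{(d)}_{dm}$).** For $x\ne\hat0$ and $s\in S(x)$ put
$$\lambda(x\lessdot x^s)=\ell_x(s).$$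
This makes sense because $|S(x)|\le m-1$. For an atom $w$ let $\operatorname{word}(w)$ be the permutation of $[dm]$ obtained by writing the blocks in order, each block increasingly. All blocks have size $d$, so $w$ is determined by its word. List the $M$ atoms $w_1,\dots,w_M$ in lexicographic order of their words and put
$$\lambda(\hat0\lessdot w_j)=\frac{j}{M+1}\in(0,1).$$

*Example: the hexagon.* For $d=1$, $m=3$ the N-labels are $-2,-1$ and the A-labels are $1,2$. The elements $12|3$ and $1|23$ have an A-gap, so their covers to $\hat1$ have label $1$. The elements $13|2,\ 23|1,\ 2|13,\ 3|12$ have an N-gap, with label $-2$. The table lists all maximal chains.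

| atom | bottom label | gap $1$ removed first | gap $2$ removed first |
|---|---|---|---|
| $1\vert 2\vert 3$ | $1/7$ | $(1,1)$ | $(2,1)$ |
| $1\vert 3\vert 2$ | $2/7$ | $(1,-2)$ | $(-2,1)$ |
| $2\vert 1\vert 3$ | $3/7$ | $(-2,1)$ | $(1,-2)$ |
| $2\vert 3\vert 1$ | $4/7$ | $(1,-2)$ | $(-2,-2)$ |
| $3\vert 1\vert 2$ | $5/7$ | $(-2,-2)$ | $(1,-2)$ |
| $3\vert 2\vert 1$ | $6/7$ | $(-2,-2)$ | $(-1,-2)$ |

In each row exactly one of the two sequences is weakly increasing, and it is the lexicographically smaller one. In $[\hat0,\hat1]$ the only increasing chain is $(1/7,1,1)$.

## What one merge does to types and labels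

**Step 1: types under a merge.** We need to know which gaps can change type when another gap is removed.

**Lemma 1.** Let $s\ne t$ be gaps of $x$.

1. If $t$ is not adjacent to $s$, that is, $s$ and $t$ are not consecutive in $S(x)$, then $t$ has the same type in $x^s$ as in $x$.
2. If $t\in N(x)$, then $t\in N(x^s)$.
3. If $s,t\in A(x)$, then $t\in A(x^s)$.

*Proof.* (1) Removing $s$ changes only the two blocks next to $s$. If $s$ and $t$ are not consecutive gaps, neither of these is next to $t$, so the two blocks next to $t$ are the same in $x^s$ as in $x$.

(2) Passing from $x$ to $x^s$, each of the two blocks next to $t$ stays the same or grows. So the maximum of the left block can only increase and the minimum of the right block can only decrease. The inequality "left maximum $>$ right minimum" survives.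

(3) By (1) we may assume that $s,t$ are adjacent. They then separate three consecutive blocks $B,C,D$, and since both are A-gaps, $\max B<\min C\le\max C<\min D$. If $t$ is the gap between $B$ and $C$, then in $x^s$ it separates $B$ from $C\cup D$, and $\max B<\min (C\cup D)$. If $t$ is the gap between $C$ and $D$, then in $x^s$ it separates $B\cup C$ from $D$, and $\max(B\cup C)<\min D$. $\square$

So the only possible change of type is from A to N, and it happens only when the removed gap is an adjacent N-gap. The gap $1$ of $2|3|1$ shows that it does happen.

**Step 2: labels under a merge.** The next lemma compares the label of the removed gap $s$ with the new label of another gap $t$. It says that the old comparison of $\ell_x(s)$ with $\ell_x(t)$ is preserved, weakly in one direction and strictly in the other. Everything about intervals above atoms will follow from it.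

**Lemma 2.** Let $|S(x)|\le m-1$ and let $s\neq t$ be gaps of $x$.

- (I) If $\ell_x(s)<\ell_x(t)$, then $\ell_x(s)\le \ell_{x^s}(t)$.
- (II) If $\ell_x(t)<\ell_x(s)$, then $\ell_{x^s}(t)<\ell_x(s)$.

*Proof.* **Case $s\in N(x)$.** Let $N_{<s}=\{u\in N(x):u<s\}$ and $i=|N_{<s}|+1$, so that $\ell_x(s)=-m+i$.

*Claim: $N_{<s}$ consists of the $i-1$ smallest elements of $N(x^s)$.* By Lemma 1(2), $N_{<s}\subseteq N(x^s)$. Let $u\in N(x^s)\setminus N_{<s}$. We must show that $u$ is larger than every element of $N_{<s}$. If $u\in N(x)$, then $u\ne s$ and $u\notin N_{<s}$, so $u>s$ and we are done. If $u\in A(x)$, then $u$ has changed type, so by Lemma 1(1) it is the immediate successor or the immediate predecessor of $s$ in $S(x)$. If it is the successor, then $u>s$ and we are done. If it is the predecessor, then every element of $N_{<s}$ is an element of $S(x)$ that is less than $s$ and different from $u$ (since $u\notin N(x)$), hence is less than $u$. This proves the claim.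

(II) Suppose $\ell_x(t)<\ell_x(s)$. Since $\ell_x(s)<0$, also $\ell_x(t)<0$, so $t\in N(x)$. Labels of N-gaps increase from left to right, so $t<s$ and $t\in N_{<s}$. By the claim $t$ is among the $i-1$ smallest elements of $N(x^s)$, so $\ell_{x^s}(t)\le -m+(i-1)<\ell_x(s)$.

(I) Suppose $\ell_x(s)<\ell_x(t)$. Then $t\notin N_{<s}$, because elements of $N_{<s}$ have smaller labels than $s$. If $t\in N(x^s)$, then by the claim $t$ is at least the $i$-th smallest element of $N(x^s)$, so $\ell_{x^s}(t)\ge -m+i=\ell_x(s)$. If $t\in A(x^s)$, then $\ell_{x^s}(t)>0>\ell_x(s)$.

**Case $s\in A(x)$.** By Lemma 1(2), $N(x)\subseteq N(x^s)$, and by Lemma 1(3), $A(x)\setminus\{s\}\subseteq A(x^s)$. Since $S(x^s)=S(x)\setminus\{s\}$, it follows that $N(x^s)=N(x)$ and $A(x^s)=A(x)\setminus\{s\}$. We go through the possible $t$.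

If $t\in N(x)$, then $\ell_x(t)<0<\ell_x(s)$, so only (II) has something to say, and $\ell_{x^s}(t)<0<\ell_x(s)$ since $t\in N(x^s)$.

If $t\in A(x)$ and $t<s$, then $\ell_x(t)<\ell_x(s)$, so again only (II) applies. The A-gaps up to $t$ are the same in $x$ and $x^s$, so $\ell_{x^s}(t)=\ell_x(t)<\ell_x(s)$.

If $t\in A(x)$ and $t>s$, then $\ell_x(t)>\ell_x(s)$, so only (I) applies. One A-gap before $t$, namely $s$, has disappeared, so $\ell_{x^s}(t)=\ell_x(t)-1\ge\ell_x(s)$. $\square$

## Intervals above an atom: the greedy removal order

**Step 3: the Boolean intervals.** We show that any set of gaps of $x$ has exactly one removal order with weakly increasing labels, and that it is lexicographically first. We phrase this for ordered set partitions alone, since we shall use it twice.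

Let $x$ be an ordered set partition with $|S(x)|\le m-1$ and let $T\subseteq S(x)$ be nonempty. A *removal order* of $T$ at $x$ is a listing $(t_1,\dots,t_k)$ of the elements of $T$. Put $x_0=x$ and $x_i=x_{i-1}^{t_i}$. Its *label sequence* is
$$(\ell_{x_0}(t_1),\ \ell_{x_1}(t_2),\ \dots,\ \ell_{x_{k-1}}(t_k)).$$
The *greedy* removal order chooses at each step as $t_i$ the element of $T\setminus\{t_1,\dots,t_{i-1}\}$ with the smallest value of $\ell_{x_{i-1}}$. The choice is unique, because labels of distinct gaps of $x_{i-1}$ are distinct. Its first label is $\min\{\ell_x(t):t\in T\}$.

For $T=S(x)$ and $x=3|5|1|4|2$, the greedy order is $(2,1,3,4)$, as computed above.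

**Proposition 3.** The greedy removal order of $T$ at $x$ is the only one whose label sequence is weakly increasing, and its label sequence is lexicographically strictly smaller than that of every other removal order of $T$ at $x$.

*Proof.* *Lexicographically smallest.* Let another removal order first differ from the greedy one at step $i$. Up to that step both have the same partition $x_{i-1}$ and the same labels. At step $i$ the greedy order uses the smallest value of $\ell_{x_{i-1}}$ on the remaining gaps, and the other order uses a different gap, hence a strictly larger label.

*The greedy order is weakly increasing.* Consider two successive steps: from $z$ remove $s$, then from $z^s$ remove $t$. Both $s,t$ were available at $z$, so greediness gives $\ell_z(s)<\ell_z(t)$. Lemma 2(I) gives $\ell_z(s)\le\ell_{z^s}(t)$.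

*Uniqueness.* We use induction on $|T|$. If $|T|=1$ there is only one order. Let $|T|\ge2$ and let a weakly increasing removal order begin with $s$, then $t$. The rest, beginning with $t$, is a weakly increasing removal order of $T\setminus\{s\}$ at $x^s$, so by induction it is the greedy one there. Let $u\in T$ minimize $\ell_x$ on $T$. Suppose $s\ne u$. Then $\ell_x(u)<\ell_x(s)$, so Lemma 2(II) gives $\ell_{x^s}(u)<\ell_x(s)$. Since $u\in T\setminus\{s\}$, greediness at $x^s$ gives
$$\ell_{x^s}(t)\le\ell_{x^s}(u)<\ell_x(s),$$
so the first two labels decrease, a contradiction. Hence $s=u$ is the greedy first choice, the rest is greedy, and the whole order is the greedy one. $\square$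

For $x<y$ in $P$ with $x\ne\hat0$, the maximal chains of $[x,y]$ are, by (1), the removal orders of $S(x)\setminus S(y)$ at $x$, with the same label sequences. So Proposition 3 gives both EL conditions in $[x,y]$. The first label of the increasing chain is $\min\{\ell_x(t):t\in S(x)\setminus S(y)\}$. Intervals with one element have one chain, with empty label sequence, and need no argument.

## Intervals from $\hat0$: the favorite atom below $y$

**Step 4: one atom below $y$ with only A-gaps.** We now treat $[\hat0,y]$ with $y\neq\hat0$. If $y$ is an atom, there is only one maximal chain. Otherwise let
$$T_y=\{d,2d,\dots,(m-1)d\}\setminus S(y)\ne\emptyset.$$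
Every atom has gap set $\{d,2d,\dots,(m-1)d\}$, so $T_y=S(w)\setminus S(y)$ for every atom $w\le y$. These are the gaps of $w$ that lie inside blocks of $y$.

*There is exactly one atom $w_y\le y$ with $T_y\subseteq A(w_y)$.* An atom $w\le y$ cuts each block $C$ of $y$ into consecutive $d$-blocks $C_1,\dots,C_q$, and $T_y\subseteq A(w)$ says that $\max C_i<\min C_{i+1}$ for all these $C$ and all $i<q$. That is, $C_1$ is the set of the $d$ smallest elements of $C$, $C_2$ is the set of the next $d$ smallest, and so on. This describes exactly one atom.

For example, with $d=2$ and $y=2356|14$ we have $T_y=\{2\}$ and $w_y=23|56|14$.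

**Step 5: this atom has the smallest bottom label.** Let $w\le y$ be an atom. In $\operatorname{word}(w)$ the elements of the first block of $y$ come first, in some arrangement, then those of the second block, and so on; which positions belong to which block of $y$ depends only on $y$. In $\operatorname{word}(w_y)$ every block of $y$ is arranged increasingly. If $w\neq w_y$, the two words are different. At the first place where they differ, both words have already used the same elements of the current block of $y$, and $\operatorname{word}(w_y)$ uses the smallest remaining one. So $\operatorname{word}(w_y)<\operatorname{word}(w)$, and therefore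
$$\lambda(\hat0\lessdot w_y)<\lambda(\hat0\lessdot w)\qquad\text{for every atom } w\le y,\ w\ne w_y.\tag{3}$$

**Step 6: exactly one increasing chain.** A maximal chain of $[\hat0,y]$ consists of $\hat0\lessdot w$, for an atom $w\le y$, followed by a maximal chain of $[w,y]$. If it is weakly increasing, its part in $[w,y]$ is weakly increasing, hence is the unique such chain there, with first label
$$\mu_w=\min\{\ell_w(t):t\in T_y\}.$$
Conversely, $\hat0\lessdot w$ followed by that chain is weakly increasing if and only if $\lambda(\hat0\lessdot w)\le\mu_w$. Labels of N-gaps are $\le-1$, labels of A-gaps are $\ge1$, and $0<\lambda(\hat0\lessdot w)<1$. So the inequality holds if and only if no gap in $T_y$ is an N-gap of $w$, that is, $T_y\subseteq A(w)$. By Step 4 this means $w=w_y$. Hence $[\hat0,y]$ has exactly one weakly increasing maximal chain: it passes through $w_y$ and continues with the increasing chain of $[w_y,y]$.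

**Step 7: it is lexicographically first.** Compare it with another maximal chain of $[\hat0,y]$. If the other chain has an atom $w\neq w_y$, its first label is strictly larger, by (3). If it also passes through $w_y$, the first labels agree, and Proposition 3 for $[w_y,y]$ says that the other chain is lexicographically strictly larger.

All intervals are covered, so $\lambda$ is an EL-labeling of $\Omega_{dm}^{(d)}$ for all $d,m\ge1$. This proves Theorem A. $\blacksquare$

## Chains in a poset with an $S_n$ EL-labeling

An ordered set partition $(B_1,\dots,B_k)$ of $[n]$ can be read as the chain $B_1\subset B_1\cup B_2\subset\dots\subset B_1\cup\dots\cup B_{k-1}$ in the Boolean lattice $B_n$. The gap set is the set of ranks of this chain, and merging two adjacent blocks deletes one element of the chain. The stronger version replaces $B_n$ by other posets.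

**Definition ($S_n$ EL-labeling).** Let $Q$ be a finite bounded graded poset of rank $n$. An $S_n$ EL-labeling of $Q$ is an EL-labeling with labels in $\{1,\dots,n\}$ such that the labels along every maximal chain form a permutation of $[n]$.

*Example: $B_n$.* The labeling by the element added, checked above, is of this kind.

*Example: subspaces of $\mathbb F_q^n$.* Fix a complete flag $0=F_0\subset F_1\subset\dots\subset F_n=\mathbb F_q^n$. For a subspace $U$ let $J(U)=\{i: U\cap F_i\ne U\cap F_{i-1}\}$. Since $\dim(U\cap F_i)$ grows by at most $1$ at each step, $|J(U)\cap[i]|=\dim(U\cap F_i)$. If $U\subseteq V$, then $J(U)\subseteq J(V)$, because $i\in J(U)$ means that $U$ contains a vector of $F_i\setminus F_{i-1}$. Label $U\lessdot V$ by the unique element of $J(V)\setminus J(U)$. Along every maximal chain the labels form a permutation of $[n]$. In an interval $[U,V]$ let $J(V)\setminus J(U)=\{i_1<\dots<i_k\}$. A chain $U=W_0\lessdot W_1\lessdot\dots\lessdot W_k=V$ is increasing if and only if $J(W_j)=J(U)\cup\{i_1,\dots,i_j\}$ for all $j$.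

Put $W_j'=U+(V\cap F_{i_j})$ for $j\ge1$ and $W_0'=U$. For $j\ge1$ we have $J(W_j')\supseteq J(U)\cup\{i_1,\dots,i_j\}$, because $W_j'$ contains $U$ and $V\cap F_{i_j}$. Also
$$\dim W_j'=\dim U+\dim(V\cap F_{i_j})-\dim(U\cap F_{i_j})=\dim U+|J(V)\cap[i_j]|-|J(U)\cap[i_j]|=\dim U+j,$$
so equality holds. In particular $\dim W'_k=\dim V$, so $W_k'=V$. Since $W_0'\subset W_1'\subset\dots\subset W_k'$, this chain is increasing. If $(W_j)$ is any increasing chain, then for $j\ge1$ we have $J(W_j)\cap[i_j]=J(V)\cap[i_j]$, so $\dim(W_j\cap F_{i_j})=\dim(V\cap F_{i_j})$. Hence $W_j\supseteq V\cap F_{i_j}$, so $W_j\supseteq W_j'$, and equality follows by dimension. So there is exactly one increasing chain. Every other chain of $[U,V]$ has as labels a non-increasing arrangement of the same set $\{i_1,\dots,i_k\}$, which is lexicographically strictly larger.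

More examples, for scope only and not used below: every finite supersolvable lattice has such a labeling (R. Stanley, *Supersolvable lattices*, Algebra Universalis 2 (1972)), and among finite graded lattices these are exactly the supersolvable ones (P. McNamara, *EL-labelings, supersolvability and 0-Hecke algebra actions on posets*, J. Combin. Theory Ser. A 101 (2003)).

**Definition (the poset $\mathcal C_S(Q)$).** For $S\subseteq[n-1]$ let $\mathcal C_S(Q)$ be the set of all chains (including $\emptyset$) of $Q\setminus\{\hat0_Q,\hat1_Q\}$ whose elements have ranks in $S$, ordered by reverse inclusion, with a new minimum $\hat0$ adjoined.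

Its maximum is $\emptyset$. Since $Q$ is graded, every chain with ranks in $S$ extends to one with rank set exactly $S$; these are the atoms. The other covers delete one element of a chain, so $\mathcal C_S(Q)$ is graded of rank $|S|+1$.

*Example.* For $Q$ the subspace lattice of $\mathbb F_2^2$ and $S=\{1\}$, the atoms are the three lines (each a one-element chain), and above them there is only $\emptyset=\hat1$.

**Theorem B.** Let $Q$ be a finite bounded graded poset of rank $n$ with an $S_n$ EL-labeling. Then $\mathcal C_S(Q)$ has an EL-labeling with labels in $\mathbb Q$, for every $S\subseteq[n-1]$. If $S\ne\emptyset$, its number of falling (strictly decreasing) maximal chains is $\beta_Q(S)$, the number of maximal chains of $Q$ whose label permutation has descent set exactly $S$. Consequently $\mu(\hat0,\hat1)=(-1)^{|S|+1}\beta_Q(S)$, and the proper part of $\mathcal C_S(Q)$ is homotopy equivalent to a wedge of $\beta_Q(S)$ spheres of dimension $|S|-1$.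

Here the descent set of a permutation $a_1\cdots a_n$ is $\{i:a_i>a_{i+1}\}$.

## From chains of $Q$ back to ordered set partitions

**Step 8: label sets turn chains into ordered set partitions.** The purpose is to make Lemmas 1 and 2 and Proposition 3 available without reproving them.

Let $u\le v$ in $Q$. All maximal chains of $[u,v]$ have the same set of labels. To see this, extend them by one fixed maximal chain of $[\hat0_Q,u]$ and one fixed maximal chain of $[v,\hat1_Q]$. The labels of each resulting maximal chain of $Q$ form a permutation of $[n]$, so the labels in $[u,v]$ are those elements of $[n]$ not used on the fixed parts. Call this set $L(u,v)$. The labels on a chain are distinct, so $|L(u,v)|=\operatorname{rk}v-\operatorname{rk}u$. For $u\le p\le v$, a maximal chain of $[u,v]$ through $p$ shows that $L(u,v)$ is the disjoint union of $L(u,p)$ and $L(p,v)$.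

For a chain $x=\{q_1<\dots<q_k\}$ in $\mathcal C_S(Q)$ put $q_0=\hat0_Q$, $q_{k+1}=\hat1_Q$, and
$$\pi(x)=(L(q_0,q_1),L(q_1,q_2),\dots,L(q_k,q_{k+1})).$$
This is an ordered set partition of $[n]$ with gap set $\{\operatorname{rk}q_1,\dots,\operatorname{rk}q_k\}\subseteq S$. If $x^s$ is $x$ with its element of rank $s$ deleted, additivity of $L$ gives $\pi(x^s)=\pi(x)^s$. Put $m=|S|+1$ and
$$S(x)=S(\pi(x)),\quad N(x)=N(\pi(x)),\quad A(x)=A(\pi(x)),\quad \ell_x=\ell_{\pi(x)}.$$
Since $|S(x)|\le|S|=m-1$, the labels are defined. For $x\ne\hat0$ set $\lambda(x\lessdot x^s)=\ell_x(s)$.

Let $x<y$ with $x\ne\hat0$. Then $[x,y]=\{z:y\subseteq z\subseteq x\}$ is Boolean, and its maximal chains delete the elements of $x$ with ranks in $T=S(x)\setminus S(y)$ one at a time, in any order. These chains correspond to the removal orders of $T$ at $\pi(x)$, with the same label sequences. So Proposition 3 gives both EL conditions in $[x,y]$, and the increasing chain has first label $\min\{\ell_x(t):t\in T\}$.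

**Step 9: bottom labels.** For a chain $x$ in $\mathcal C_S(Q)$ let $\widehat x$ be the maximal chain of $Q$ obtained by inserting, between any two consecutive elements of $x\cup\{\hat0_Q,\hat1_Q\}$, the unique increasing maximal chain of the interval they bound. For an atom $w$ let $\operatorname{word}(w)$ be the label sequence of $\widehat w$. It lists the blocks of $\pi(w)$ in order, each increasingly. If $M$ distinct words occur, put
$$\lambda(\hat0\lessdot w)=\frac{j}{M+1}\in(0,1)$$
when $\operatorname{word}(w)$ is the $j$-th of these in lexicographic order. Different atoms may have the same word, and then get the same label. For $\mathbb F_2^2$ and $S=\{1\}$ the line $F_1$ has word $12$ and the other two lines both have word $21$. So $M=2$ and the bottom labels are $\frac13,\frac23,\frac23$.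

**Step 10: the favorite atom below $y$.** Let $y\ne\hat0$. If $y$ is an atom, $[\hat0,y]$ has one maximal chain. Otherwise let $T_y=S\setminus S(y)\ne\emptyset$, which equals $S(w)\setminus S(y)$ for every atom $w\le y$. Let $w_y$ be the set of elements of $\widehat y$ with rank in $S$. Its rank set is exactly $S$ and it contains $y$, so it is an atom with $w_y\le y$. We show that for an atom $w\le y$,
$$T_y\subseteq A(w)\iff w=w_y.\tag{4}$$

Let $p<q$ be consecutive in $y\cup\{\hat0_Q,\hat1_Q\}$. Since $y\subseteq w\subseteq\widehat w$, the chain $\widehat w$ passes through $p$ and $q$. Its labels on $[p,q]$ list certain consecutive blocks of $\pi(w)$, each increasingly, and the gaps between these blocks are the elements of $T_y$ strictly between $\operatorname{rk}p$ and $\operatorname{rk}q$. Labels on a chain are distinct, so this list is increasing if and only if at each of these gaps the last label of the left block, its maximum, is smaller than the first label of the right block, its minimum; that is, each of these gaps is an A-gap of $w$. Every element of $T_y$ lies strictly between $\operatorname{rk}p$ and $\operatorname{rk}q$ for exactly one such pair. So $T_y\subseteq A(w)$ if and only if $\widehat w$ is increasing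 on $[p,q]$ for every pair $(p,q)$, and by the uniqueness of increasing chains this holds if and only if $\widehat w=\widehat y$.

It remains to see that $\widehat w=\widehat y$ if and only if $w=w_y$. If $\widehat w=\widehat y$, then $w$, being the set of elements of $\widehat w$ with rank in $S$, equals $w_y$. Conversely, $\widehat{w_y}=\widehat y$. Indeed, each interval between consecutive elements of $w_y\cup\{\hat0_Q,\hat1_Q\}$ lies inside some $[p,q]$ as above, and the restriction of the increasing chain of $[p,q]$ to this subinterval is increasing, hence is the increasing chain of the subinterval. This proves (4).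

**Step 11: $w_y$ has the smallest bottom label.** For an atom $w\le y$ and a pair $(p,q)$ as above, the part of $\operatorname{word}(w)$ in positions $\operatorname{rk}p+1,\dots,\operatorname{rk}q$ is an arrangement of $L(p,q)$. For $w_y$ every such part is increasing, because $\widehat{w_y}=\widehat y$. If $w\ne w_y$, then by the proof of (4) some part of $\operatorname{word}(w)$ is not increasing, so the two words differ. At the first place where they differ, lying in some part, both have used the same elements of $L(p,q)$, and $\operatorname{word}(w_y)$ uses the smallest remaining one. So $\operatorname{word}(w_y)<\operatorname{word}(w)$ strictly, and $\lambda(\hat0\lessdot w_y)<\lambda(\hat0\lessdot w)$.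

**Step 12: the EL property of $[\hat0,y]$.** A maximal chain of $[\hat0,y]$ is $\hat0\lessdot w$ followed by a maximal chain of $[w,y]$. If it is weakly increasing, its upper part is the unique increasing chain of $[w,y]$, with first label $\mu_w=\min\{\ell_w(t):t\in T_y\}$. Conversely, $\hat0\lessdot w$ followed by that chain is weakly increasing if and only if $\lambda(\hat0\lessdot w)\le\mu_w$. Since N-gaps have labels $\le-1$, A-gaps have labels $\ge1$, and the bottom label lies in $(0,1)$, this holds if and only if $T_y\subseteq A(w)$, that is, by (4), if and only if $w=w_y$. So there is exactly one increasing maximal chain, through $w_y$. Any other maximal chain either has an atom $w\ne w_y$, hence a strictly larger first label by Step 11, or passes through $w_y$ and is strictly larger by Proposition 3 applied to $[w_y,y]$.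

This proves that $\mathcal C_S(Q)$ has an EL-labeling with labels in $\mathbb Q$. For $S=\emptyset$ the poset is the chain $\hat0<\emptyset$, and the argument is the trivial case where $y=\emptyset$ is an atom.

## Falling chains and descent sets

**Step 13: the unique decreasing removal order.** We count falling chains, so we need the counterpart of Proposition 3 for strictly decreasing sequences. It uses the two halves of Lemma 2 in exchanged roles.

**Proposition 4.** Let $x$ be an ordered set partition with $\emptyset\ne S(x)$ and $|S(x)|\le m-1$. The only removal order of $S(x)$ at $x$ with strictly decreasing label sequence is the one that at each step $z$ removes the gap with the largest $\ell_z$.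

*Proof.* *This order is strictly decreasing.* If it removes $s$ from $z$ and then $t$ from $z^s$, then $\ell_z(t)<\ell_z(s)$, so Lemma 2(II) gives $\ell_{z^s}(t)<\ell_z(s)$.

*It is the only one.* We use induction on $|S(x)|$; the case $|S(x)|=1$ is trivial. Let a strictly decreasing removal order begin with $s$, then $t$. From $x^s$ on it is strictly decreasing, so by induction it is the stated order there, and in particular $t$ maximizes $\ell_{x^s}$. Let $u$ maximize $\ell_x$ and suppose $u\ne s$. Then $\ell_x(s)<\ell_x(u)$, so Lemma 2(I) gives
$$\ell_{x^s}(u)\ge\ell_x(s)>\ell_{x^s}(t),$$
which contradicts the maximality of $t$. Hence $s=u$. $\square$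

**Step 14: which atoms carry a falling chain.** Let $S\neq\emptyset$ and let $w$ be an atom of $\mathcal C_S(Q)$. Then $S(w)=S\ne\emptyset$. The maximal chains of $[w,\hat1]$ are the removal orders of $S$ at $\pi(w)$. By Proposition 4 exactly one of them is strictly decreasing, with first label $\max_{s\in S}\ell_w(s)$. So there is a falling maximal chain of $[\hat0,\hat1]$ through $w$, and then exactly one, if and only if
$$\lambda(\hat0\lessdot w)>\max_{s\in S}\ell_w(s).$$
If $A(w)\ne\emptyset$, the right side is at least $1$ and the inequality fails. If $A(w)=\emptyset$, the right side is at most $-1$ and it holds. So the number of falling chains is the number of atoms $w$ with $A(w)=\emptyset$.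

**Step 15: these atoms correspond to maximal chains of $Q$ with descent set $S$.** The label sequence of $\widehat w$ has no descents inside the blocks of $\pi(w)$. At a gap $s\in S$ it has a descent if and only if $s$ is an N-gap, since there the maximum of the left block is followed by the minimum of the right block. So $A(w)=\emptyset$ if and only if $\widehat w$ has descent set exactly $S$. Thus $w\mapsto\widehat w$ maps the atoms with $A(w)=\emptyset$ to the maximal chains of $Q$ with descent set exactly $S$. It is injective, because $w$ is the set of elements of $\widehat w$ with rank in $S$. It is surjective: given a maximal chain $c$ of $Q$ with descent set exactly $S$, let $w$ be its set of elements with rank in $S$. There are no descents outside $S$, so $c$ is increasing between consecutive elements of $w\cup\{\hat0_Q,\hat1_Q\}$, so $c=\widehat w$, and then $A(w)=\emptyset$. Hence the number of falling chains is $\beta_Q(S)$.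

**Step 16: Möbius function and homotopy type.** We use the standard consequences of an EL-labeling (A. Björner, M. Wachs, *On lexicographically shellable posets*, Trans. Amer. Math. Soc. 277 (1983)). In a bounded graded poset of rank $r\geq 2$ with an EL-labeling that has $f$ falling maximal chains, $\mu(\hat0,\hat1)=(-1)^r f$, and the proper part is homotopy equivalent to a wedge of $f$ spheres of dimension $r-2$. Here $r=|S|+1\ge2$ and $f=\beta_Q(S)$, which gives $\mu(\hat0,\hat1)=(-1)^{|S|+1}\beta_Q(S)$ and spheres of dimension $|S|-1$. This proves Theorem B. $\blacksquare$

*Check on a small case.* For the subspaces of $\mathbb F_2^2$ and $S=\{1\}$, the line $F_1$ has an A-gap and the other two lines have N-gaps. With $m=2$ the three maximal chains have labels $(\frac13,1)$, $(\frac23,-1)$, $(\frac23,-1)$: one increasing chain and two falling ones. Directly, $\mu(\hat0,\hat1)=-(1-3)=2=(-1)^2\cdot2$, and the proper part, three isolated points, is a wedge of two $0$-spheres.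

## Boolean lattices, compositions, and flags

Take $Q=B_n$, labeled by the element added. The chain $D_1\subset D_2\subset\dots\subset D_k$ corresponds to the ordered set partition $(D_1,D_2\setminus D_1,\dots,[n]\setminus D_k)$. This is exactly $\pi$ of the chain, since $L(X,Y)=Y\setminus X$. Deleting elements of the chain corresponds to merging adjacent blocks.

With $n=dm$ and $S=\{d,2d,\dots,(m-1)d\}$, a chain has ranks in $S$ if and only if all blocks have size divisible by $d$. So $\mathcal C_S(B_{dm})$ is exactly $\Omega_{dm}^{(d)}$. The maximal chains of $B_{dm}$ have as label sequences all permutations of $[dm]$, each once. Hence for $m\ge2$, $|\mu(\Omega_{dm}^{(d)})|$ is the number of permutations of $[dm]$ with descent set $\{d,2d,\dots,(m-1)d\}$. For $\Omega_3$ this number is $1$, from the permutation $321$, and indeed the table for the hexagon contains one falling chain, $(6/7,-1,-2)$.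

For an arbitrary composition $(d_1,\dots,d_m)$ of $n$, let $S$ be its set of proper partial sums. Then $\mathcal C_S(B_n)$ is, up to isomorphism, the poset of all ordered set partitions obtained by merging adjacent blocks in those with block sizes $d_1,\dots,d_m$ in this order, with $\hat0$ adjoined. So all these posets have EL-labelings.

For $Q$ the subspace lattice of $\mathbb F_q^n$, with the $S_n$ EL-labeling checked above, $\mathcal C_S(Q)$ is the poset of partial flags with dimensions in $S$, ordered by deleting subspaces, with $\hat0$ adjoined.
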